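\title{Every positive integer is the depth of a subgroup of an almost simple group}

\begin{abstract}
The depth $d_G(H)$ of a proper subgroup $H$ of a finite group $G$ is defined by comparing consecutive tensor powers of $\mathbb{C}G$ over $\mathbb{C}H$. We show that every even integer $n\ge 4$ is the depth of a subgroup of an almost simple group. Depth $4$ occurs for $(S_4\times S_2)\cap A_6$ in $A_6$, and depth $2m$ with $m\ge 3$ occurs for $S_{bm-1-b}\times A_4$ in $S_{bm-1}$, for every $b\ge 4$. We also compute the depth of $S_{n-4}\times A_4$ in $S_n$ for all $n\ge 8$ and deduce that every positive integer occurs. The proofs turn depth into a distance between irreducible characters and then count overlaps of finite sets.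
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a finite group and $H$ a proper subgroup of $G$. For a positive integer $k$ put
\[
(\mathbb{C}G)^k=\mathbb{C}G\otimes_{\mathbb{C}H}\cdots\otimes_{\mathbb{C}H}\mathbb{C}G\qquad(k\text{ factors}),
\]
and put $(\mathbb{C}G)^0=\mathbb{C}H$. We say that a bimodule $X$ \emph{divides a multiple of} a bimodule $Y$ if $X$ is isomorphic to a direct summand of $Y\oplus\dots\oplus Y$, with some finite positive number of summands. The inclusion $\mathbb{C}H\subseteq\mathbb{C}G$ has
\begin{itemize}
\item \emph{depth $2k$}, for $k\ge1$, if $(\mathbb{C}G)^{k+1}$ divides a multiple of $(\mathbb{C}G)^k$ as a $(\mathbb{C}G,\mathbb{C}H)$-bimodule;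
\item \emph{depth $2k+1$}, for $k\ge0$, if $(\mathbb{C}G)^{k+1}$ divides a multiple of $(\mathbb{C}G)^k$ as a $(\mathbb{C}H,\mathbb{C}H)$-bimodule.
\end{itemize}
Every such inclusion has depth $n$ for some positive integer $n$ (Boltje, Danz and K\"ulshammer). The least such $n$ is the \emph{depth} $d_G(H)$ of $H$ in $G$.

Tensoring $(\mathbb{C}G)^k$ over $\mathbb{C}H$ with an $H$-module amounts to inducing and restricting it alternately, and the depth counts the steps after which no new irreducible constituent appears. Three elementary facts, proved in Corollary~\ref{cor:basic}, indicate what this number measures. First, $d_G(H)\le2$ if and only if $H$ is normal in $G$. So the depth measures how far $H$ is from being normal, and $4$ is the smallest even value that a non-normal subgroup can have. Second, if some $k$ conjugates of $H$ intersect trivially, then $d_G(H)\le 2k-1$, which is an odd bound. Third, the depth is odd whenever the slowest passage between two irreducible characters of $H$ by induction and restriction can be started at the trivial character. The last two facts make odd depth look like the default, and one might guess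 that large even depths do not occur in a group with few normal subgroups.

A finite group $G$ is \emph{almost simple} if $T\le G\le\operatorname{Aut}(T)$ for some nonabelian finite simple group $T$. For $n\ge5$ the groups $A_n$ and $S_n$ are almost simple with $T=A_n$. The following question comes from the paper \cite{Burness} of Burness.

\begin{quote}
\emph{Is every even integer $n\ge4$ equal to $d_G(H)$ for some almost simple group $G$ and some proper subgroup $H$ of $G$?}
\end{quote}

The answer is yes, by the next two theorems; the second one gives infinitely many pairs $(G,H)$ for each even depth $2m\ge6$. For a finite set $C$ we write $\operatorname{Sym}(C)$ and $\operatorname{Alt}(C)$ for the symmetric and alternating groups on $C$, viewed as subgroups of the symmetric group on any set containing $C$.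

\begin{theorem}\label{thm:four}
For $G=A_6$ and $H=(S_4\times S_2)\cap A_6\cong S_4$ we have $d_G(H)=4$.
\end{theorem}

\begin{theorem}\label{thm:even}
Let $m\ge3$, $b\ge4$, $n=bm-1$ and $a=n-b$. Partition $\{1,\dots,n\}=A\sqcup B'\sqcup F$ with $|A|=a$, $|B'|=4$ and $|F|=b-4$, and let $H=\operatorname{Sym}(A)\times\operatorname{Alt}(B')\le G=S_n$, so that $H$ fixes $F$ pointwise. Then $d_G(H)=2m$.
\end{theorem}

For $b=4$ the same method handles every degree.

\begin{theorem}\label{thm:all}
For all $n\ge8$,
\[
d_{S_n}(S_{n-4}\times A_4)=
\begin{cases}
2\lfloor n/4\rfloor+1 & \text{if } n\not\equiv3 \pmod 4,\\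
2\lfloor n/4\rfloor+2 & \text{if } n\equiv3 \pmod 4.
\end{cases}
\]
Consequently, every positive integer is the depth of a proper subgroup of an almost simple group.
\end{theorem}

Section~\ref{sec:distance} expresses the depth through distances in a graph on irreducible characters, and these distances through intersections of conjugates of $H$. Section~\ref{sec:A6} proves Theorem~\ref{thm:four}. For the subgroups of Theorems~\ref{thm:even} and~\ref{thm:all} a conjugate is described by a $b$-element set, and Section~\ref{sec:blocks} shows on $S_{10}$ and $S_{11}$ how the overlaps of such sets decide the parity of the depth. Lower bounds follow in Section~\ref{sec:lower}. Upper bounds need a lemma on fixed vectors in representations of symmetric groups (Section~\ref{sec:fixed}) and are completed in Section~\ref{sec:proofs}.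

\section{Depth as a distance between characters}\label{sec:distance}

All modules are complex and finite-dimensional. We write $\operatorname{Irr}(G)$ for the set of irreducible characters of $G$, and $V_\chi$, $W_\beta$ for simple modules with characters $\chi\in\operatorname{Irr}(G)$, $\beta\in\operatorname{Irr}(H)$. The inner product $\langle\cdot,\cdot\rangle$ of two characters is nonzero exactly when they have a common irreducible constituent; for two linear characters this means that they are equal. Induction from $H$ to $G$ and restriction from $G$ to $H$ are written $\operatorname{Ind}$ and $\operatorname{Res}$.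

Let $\Gamma$ be the bipartite graph with vertex set $\operatorname{Irr}(G)\sqcup\operatorname{Irr}(H)$ in which $\chi\in\operatorname{Irr}(G)$ and $\beta\in\operatorname{Irr}(H)$ are adjacent if $\langle\chi|_H,\beta\rangle\ne0$. By Frobenius reciprocity the neighbors of $\chi$ are the constituents of $\operatorname{Res}\chi$ and the neighbors of $\beta$ are the constituents of $\operatorname{Ind}\beta$; in particular every vertex has a neighbor. Let $\delta$ be the distance in $\Gamma$, with value $\infty$ between different components. Characters are nonnegative combinations of irreducible ones, so after $\ell$ alternating inductions and restrictions of a vertex the constituents are exactly the ends of the walks of length $\ell$ that start there. A walk can be lengthened by $2$ by going along an edge and back. Hence these constituents are the vertices of the appropriate side at distance at most $\ell$.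

Let $\Delta_{GH}$ be the largest finite distance between a vertex of $\operatorname{Irr}(G)$ and a vertex of $\operatorname{Irr}(H)$, and let $\Delta_{HH}$ be the largest finite distance between two vertices of $\operatorname{Irr}(H)$. The first number is odd and the second is even.

\begin{proposition}\label{prop:distance}
For $k\ge1$, the inclusion $\mathbb{C}H\subseteq\mathbb{C}G$ has depth $2k$ if and only if $\Delta_{GH}\le2k-1$. For $k\ge0$, it has depth $2k+1$ if and only if $\Delta_{HH}\le 2k$. Moreover $|\Delta_{GH}-\Delta_{HH}|=1$, and
\[
d_G(H)=1+\min\{\Delta_{GH},\Delta_{HH}\}.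
\]
\end{proposition}

\begin{proof}
A $(\mathbb{C}G,\mathbb{C}H)$-bimodule is a $\mathbb{C}[G\times H]$-module through $(g,h)\cdot x=gxh^{-1}$. By Maschke's theorem it is semisimple, so $X$ divides a multiple of $Y$ if and only if every simple constituent of $X$ is a constituent of $Y$. The simple bimodules are the $V_\chi\otimes W_\beta^*$, where $H$ acts on the dual space from the right by $(fh)(w)=f(hw)$. The space $W_\gamma^*\otimes_{\mathbb{C}H}W_\beta\cong\operatorname{Hom}_{\mathbb{C}H}(W_\gamma,W_\beta)$ has dimension $1$ if $\gamma=\beta$ and $0$ otherwise, by Schur's lemma. Hence the multiplicity of $V_\chi\otimes W_\beta^*$ in $X$ equals the multiplicity of $V_\chi$ in $X\otimes_{\mathbb{C}H}W_\beta$. Since $\mathbb{C}G\otimes_{\mathbb{C}H}-$ is induction,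
\[
(\mathbb{C}G)^k\otimes_{\mathbb{C}H}W_\beta=(\operatorname{Ind}\operatorname{Res})^{k-1}\operatorname{Ind}W_\beta .
\]
This involves $2k-1$ steps, so $V_\chi\otimes W_\beta^*$ occurs in $(\mathbb{C}G)^k$ if and only if $\delta(\chi,\beta)\le2k-1$. Depth $2k$ therefore holds if and only if no pair has $\delta(\chi,\beta)=2k+1$. If $\Delta_{GH}\ge 2k+1$, take a geodesic of length $\Delta_{GH}$ starting at some $\chi\in\operatorname{Irr}(G)$; its vertex after $2k+1$ steps lies in $\operatorname{Irr}(H)$ and is at distance $2k+1$ from $\chi$. So depth $2k$ holds if and only if $\Delta_{GH}\le2k-1$.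

For $(\mathbb{C}H,\mathbb{C}H)$-bimodules the simple objects are the $W_\alpha\otimes W_\beta^*$, and as an $H$-module $(\mathbb{C}G)^k\otimes_{\mathbb{C}H}W_\beta=(\operatorname{Res}\operatorname{Ind})^kW_\beta$ for all $k\ge0$. So $W_\alpha\otimes W_\beta^*$ occurs in $(\mathbb{C}G)^k$ if and only if $\delta(\alpha,\beta)\le2k$, and the same geodesic argument gives the second statement.

If $\delta(\chi,\beta)=\Delta_{GH}$ and $\alpha$ is a neighbor of $\chi$, then $\Delta_{GH}\le1+\delta(\alpha,\beta)\le1+\Delta_{HH}$. If $\delta(\alpha,\beta)=\Delta_{HH}$ and $\chi$ is a neighbor of $\alpha$, then $\Delta_{HH}\le1+\delta(\chi,\beta)\le1+\Delta_{GH}$. The two numbers have different parity, so they differ by $1$. Finally, the least even depth of the inclusion is $\Delta_{GH}+1$ and the least odd depth is $\Delta_{HH}+1$.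
\end{proof}

We shall use the proposition in the following form. If $\Delta_{GH}\le2k-1$ and $\Delta_{HH}>2k-2$, then $\Delta_{GH}=2k-1$, $\Delta_{HH}=2k$ and $d_G(H)=2k$. If $\Delta_{HH}\le2k-2$ and $\Delta_{GH}>2k-3$, then $d_G(H)=2k-1$.

Drawing $\Gamma$ requires decomposing every $\chi|_H$, which is impractical for a whole family of groups. The next proposition replaces a walk in $\Gamma$ by a single restriction to an intersection of conjugates of $H$. Write ${}^gH=gHg^{-1}$, and for a character $\alpha$ of $H$ let ${}^g\alpha$ be the character $y\mapsto\alpha(g^{-1}yg)$ of ${}^gH$.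

\begin{proposition}\label{prop:intersections}
Let $k\ge1$, $\alpha,\beta\in\operatorname{Irr}(H)$ and $\chi\in\operatorname{Irr}(G)$. For $g_1=1$ and $g_2,\dots,g_k\in G$ put $D={}^{g_1}H\cap\dots\cap{}^{g_k}H$.
\begin{itemize}
\item[(a)] $\delta(\alpha,\beta)\le2k-2$ if and only if $\langle{}^{g_k}\alpha|_D,\beta|_D\rangle\ne0$ for some choice of $g_2,\dots,g_k$.
\item[(b)] $\delta(\chi,\beta)\le2k-1$ if and only if $\langle\chi|_D,\beta|_D\rangle\ne0$ for some choice of $g_2,\dots,g_k$.
\end{itemize}
\end{proposition}

\begin{proof}
For $k=1$ we have $D=H$ and both statements are definitions, so let $k\ge2$. Let $\Omega=G/H$. We use two standard facts. For a $G$-module $V$ the map $g\otimes v\mapsto gH\otimes gv$ is an isomorphism $\operatorname{Ind}\operatorname{Res}V\cong\mathbb{C}\Omega\otimes V$. And if an $H$-module is a direct sum of subspaces that $H$ permutes transitively, then it is induced from any one of these subspaces, viewed as a module for its stabilizer.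

(a) We have $\delta(\alpha,\beta)\le2k-2$ if and only if $W_\beta$ occurs in
\[
M=(\operatorname{Res}\operatorname{Ind})^{k-1}W_\alpha\cong\operatorname{Res}\bigl((\mathbb{C}\Omega)^{\otimes(k-2)}\otimes\operatorname{Ind}W_\alpha\bigr).
\]
The module $\operatorname{Ind}W_\alpha$ is the direct sum of the subspaces $g\otimes W_\alpha$ with $gH\in\Omega$. For $y\in{}^gH$ we have $y(g\otimes w)=g\otimes g^{-1}ygw$, so ${}^gH$ acts on $g\otimes W_\alpha$ with character ${}^g\alpha$. Thus $M$ is the direct sum of the subspaces $g_2H\otimes\dots\otimes g_{k-1}H\otimes(g_k\otimes W_\alpha)$ indexed by $(g_2H,\dots,g_kH)\in\Omega^{k-1}$, and $H$ permutes them as it permutes the indices. The stabilizer in $H$ of such an index is $D$, and it acts on the subspace with character ${}^{g_k}\alpha|_D$. Hence the character of $M$ is the sum of the $\operatorname{Ind}_D^H({}^{g_k}\alpha|_D)$ over the $H$-orbits on $\Omega^{k-1}$, and Frobenius reciprocity gives (a).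

(b) Here $\delta(\chi,\beta)\le2k-1$ if and only if $W_\beta$ occurs in $\operatorname{Res}(\operatorname{Ind}\operatorname{Res})^{k-1}V_\chi\cong\operatorname{Res}\bigl((\mathbb{C}\Omega)^{\otimes(k-1)}\otimes V_\chi\bigr)$. This is the direct sum of the subspaces $g_2H\otimes\dots\otimes g_kH\otimes V_\chi$, so its character is the sum of the $\operatorname{Ind}_D^H(\chi|_D)$ over the $H$-orbits on $\Omega^{k-1}$.
\end{proof}

\begin{corollary}\label{cor:basic}
\begin{itemize}
\item[(a)] $d_G(H)\le2$ if and only if $H$ is normal in $G$.
\item[(b)] If some $k$ conjugates of $H$ have trivial intersection, then $\Gamma$ is connected, $\Delta_{HH}\le 2k-2$ and $d_G(H)\le2k-1$.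
\item[(c)] Let $\alpha,\beta\in\operatorname{Irr}(H)$ with $\delta(\alpha,\beta)=\Delta_{HH}$. If $\chi|_H$ is a multiple of $\alpha$ for some $\chi\in\operatorname{Irr}(G)$, for instance if $\alpha=1_H$, then $d_G(H)$ is odd.
\end{itemize}
\end{corollary}

\begin{proof}
(a) By Proposition~\ref{prop:distance}, $d_G(H)\le2$ is equivalent to $\Delta_{GH}=1$. If $H$ is normal, then $D=H$ in Proposition~\ref{prop:intersections}(b) for every $k$, so every finite $\delta(\chi,\beta)$ equals $1$. Conversely, let $\Delta_{GH}=1$, let $g\in G$ and $D=H\cap{}^gH$. Every constituent $\beta$ of $\operatorname{Ind}_D^H1_D$ satisfies $\langle1_D,\beta|_D\rangle\neq0$, so $\delta(1_G,\beta)\le3$, so $\delta(1_G,\beta)=1$ and $\beta=1_H$. As $1_H$ occurs once in $\operatorname{Ind}_D^H1_D$, we get $D=H$, that is, ${}^gH=H$.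

(b) After conjugation the first subgroup is $H$. With $D=1$, Proposition~\ref{prop:intersections}(a) gives $\delta(\alpha,\beta)\le2k-2$ for all $\alpha,\beta$.

(c) The only neighbor of $\chi$ is $\alpha$, so $\delta(\chi,\beta)=\Delta_{HH}+1$. Hence $\Delta_{GH}>\Delta_{HH}$ and $d_G(H)=\Delta_{HH}+1$.
\end{proof}

\begin{example}[Depths $1$, $2$ and $3$]\label{ex:small}
For $H=1<A_5$ the set $\operatorname{Irr}(H)$ has one element, so $\Delta_{HH}=0$ and the depth is $1$.

For $H=A_5<S_5$ the depth is at most $2$ by Corollary~\ref{cor:basic}(a). The $24$ five-cycles are conjugate in $S_5$ but not all conjugate in $A_5$, because $24$ does not divide $60$. Irreducible characters separate conjugacy classes, so ${}^g\alpha\ne\alpha$ for some $\alpha\in\operatorname{Irr}(A_5)$ and $g\in S_5$. Proposition~\ref{prop:intersections}(a) with $k=2$ and $D=H$ gives $\delta(\alpha,{}^g\alpha)=2$. So $\Delta_{HH}\neq0$ and the depth is $2$.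

For $H=\langle(1\,2)(3\,4)\rangle<A_5$, the subgroup $H$ is not normal, and it meets any other conjugate trivially. By Corollary~\ref{cor:basic}(a) and (b) the depth is $3$.
\end{example}

\section{Depth four in $A_6$}\label{sec:A6}

By Proposition~\ref{prop:distance}, depth $4$ asks for two characters of $H$ at distance $4$ while every character of $G$ is within distance $3$ of every character of $H$ in its component. By Corollary~\ref{cor:basic}(c), neither of the two characters may be the only constituent of a restriction from $G$. In $A_6$ such a pair can be found by hand.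

\begin{proof}[Proof of Theorem~\ref{thm:four}]
The group $H$ is the stabilizer in $G=A_6$ of the pair $\{5,6\}$. Restriction to $\{1,2,3,4\}$ identifies $H$ with $S_4$, the odd permutations being accompanied by $(5\,6)$. Let $K$ be the Klein four-group of $S_4$, formed by the identity and the three double transpositions. The irreducible characters of $S_4$ are $1,\operatorname{sgn},\rho,\sigma,\sigma'$, of degrees $1,1,2,3,3$. The character $\rho$ is inflated from $S_4/K\cong S_3$: it is $2$ on $K$, $-1$ on $3$-cycles and $0$ on odd permutations. The characters $\sigma,\sigma'$ vanish on $3$-cycles.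

We apply Proposition~\ref{prop:intersections}(a) with $k=2$. The conjugate ${}^gH$ is the stabilizer of the pair $g\{5,6\}$, and the value ${}^g\alpha(y)$ depends only on $\alpha$ and on the cycle type of $y$ on the four points outside that pair. The group $H$ has three orbits on the $15$ pairs, of sizes $1$, $8$ and $6$, according to the intersection with $\{5,6\}$. Replacing the pair by an $H$-conjugate conjugates $D=H\cap{}^gH$ inside $H$ and preserves all cycle types. So there are three cases.

\emph{The pair $\{5,6\}$.} Here $D=H$ and ${}^g\alpha=\alpha$, so no two distinct characters are connected.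

\emph{The pair $\{1,5\}$.} Here $|D|=24/8=3$ and $D=\langle(2\,3\,4)\rangle$. The generator is a $3$-cycle both on $\{1,2,3,4\}$ and on $\{2,3,4,6\}$. On $D$ the characters $1$ and $\operatorname{sgn}$ are trivial; $\rho$ has values $(2,-1,-1)$ and is the sum of the two nontrivial linear characters; $\sigma$ and $\sigma'$ have values $(3,0,0)$ and are regular. So this case connects every two characters of $H$ except the pairs $\{1,\rho\}$ and $\{\operatorname{sgn},\rho\}$.

\emph{The pair $\{1,2\}$.} Here $|D|=24/6=4$ and $D=\{1,x,y,z\}$ with $x=(1\,2)(5\,6)$, $y=(3\,4)(5\,6)$, $z=(1\,2)(3\,4)$. On $\{1,2,3,4\}$ the elements $x,y$ are transpositions and $z$ is a double transposition, so $\operatorname{sgn}|_D$ has values $(1,-1,-1,1)$ on $(1,x,y,z)$. On $\{3,4,5,6\}$ the elements $x,z$ are transpositions and $y$ is a double transposition, so ${}^g\rho|_D$ has values $(2,0,2,0)$. Therefore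
\[
\langle{}^g\rho|_D,1_D\rangle=\tfrac14(2+2)=1,\qquad \langle{}^g\rho|_D,\operatorname{sgn}|_D\rangle=\tfrac14(2-2)=0 .
\]

We conclude that $\delta(\alpha,\beta)\le2$ for all pairs except $\{\operatorname{sgn},\rho\}$, and that $\delta(\rho,\operatorname{sgn})>2$. This distance is finite, since both characters are within distance $2$ of $\sigma$. So $\Delta_{HH}>2$.

Now let $\chi\in\operatorname{Irr}(G)$ and $\beta\in\operatorname{Irr}(H)$, and suppose $\delta(\chi,\beta)>3$. Then every constituent of $\chi|_H$ is at distance greater than $2$ from $\beta$, so $\chi|_H$ is a multiple of $\operatorname{sgn}$ or a multiple of $\rho$. In both cases $K\le\ker\chi$. Since $A_6$ is simple, $\chi=1_G$, and then $\chi|_H=1_H$, a contradiction. So $\Delta_{GH}\le3$ and $d_G(H)=4$.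
\end{proof}

The element that separates $\rho$ from $\operatorname{sgn}$ is $y$, which looks like a double transposition to one conjugate of $H$ and like a transposition to the other. An element of the same kind decides Theorem~\ref{thm:even}.

\section{Blocks and their overlaps}\label{sec:blocks}

From now on $G=S_n$ acts on $\{1,\dots,n\}=A\sqcup B'\sqcup F$ with $|B'|=4$, $|F|=b-4\ge0$ and $|A|=a=n-b\ge2$, and $H=\operatorname{Sym}(A)\times\operatorname{Alt}(B')$. Theorem~\ref{thm:all} concerns the case $b=4$, $F=\emptyset$. The irreducible characters of $H$ are the products $\theta\otimes\psi$ with $\theta\in\operatorname{Irr}(\operatorname{Sym}(A))$ and $\psi\in\operatorname{Irr}(\operatorname{Alt}(B'))$.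

The factor $\operatorname{Sym}(A)$ makes the depth large: its trivial and sign characters differ on every transposition, and many conjugates of $H$ are needed before all transpositions leave $D$. But $1\otimes1$ and $\operatorname{sgn}\otimes1$ are restrictions of linear characters of $G$, so by Corollary~\ref{cor:basic}(c) they cannot be the ends of a longest geodesic when the depth is even. The second factor repairs this. The quotient of $A_4$ by the Klein four-group has order $3$, so $\operatorname{Alt}(B')$ has a linear character $\omega$ of order $3$, trivial on double transpositions and nontrivial on every $3$-cycle. We put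
\[
\omega_+=1\otimes\omega,\qquad \omega_-=\operatorname{sgn}\otimes\omega .
\]
Three properties of $A_4$ drive the argument. The stabilizer of one point is generated by a $3$-cycle, which $\omega$ detects. The pointwise stabilizer of two points is trivial. The setwise stabilizer of two points is generated by a double transposition, which $\omega$ does not detect.

For $g_i\in G$ let $B_i'=g_iB'$, $F_i=g_iF$, $A_i=g_iA$ and $B_i=B_i'\cup F_i$. The conjugate $H_i={}^{g_i}H=\operatorname{Sym}(A_i)\times\operatorname{Alt}(B_i')$ consists of the permutations that fix $F_i$ pointwise, preserve $B_i'$ and are even on $B_i'$. We call $B_i$, together with its subset $B_i'$, a \emph{block}; every $b$-set with a distinguished $4$-subset is a block. A \emph{configuration} is a sequence of blocks $B_1,\dots,B_k$ with $g_1=1$, repetitions allowed, and we put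
\[
D=H_1\cap\dots\cap H_k,\qquad U=B_1\cup\dots\cup B_k .
\]
When constructing a configuration we may choose the first block freely and relabel the points. Conjugation by $g_k$ carries $\theta\otimes\psi$ to a product of irreducible characters of $\operatorname{Sym}(A_k)$ and $\operatorname{Alt}(B_k')$. In particular $\omega_+^*={}^{g_k}\omega_+$ is trivial on $\operatorname{Sym}(A_k)$ and is a linear character of order $3$ on $\operatorname{Alt}(B_k')$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8,every node/.style={circle,draw,fill=white,inner sep=0pt,minimum size=13pt,font=\scriptsize}]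
\draw[very thick] (0,0)--(3,0); \draw[thick,dotted] (0,0)--(0,3); \draw[thick,dashed] (3,0)--(3,3);
\foreach \x/\y/\z in {0/0/1,1/0/3,2/0/4,3/0/2,0/1/5,0/2/6,0/3/7,3/1/8,3/2/9,3/3/10,1.5/2/11} \node at (\x,\y) {\z};
\node[draw=none] at (1.5,-0.8) {(a)};
\draw[very thick] (5,0)--(8,0); \draw[thick,dotted] (5,3)--(8,3); \draw[thick,dashed] (5,0)--(6,1)--(7,1)--(8,0);
\foreach \x/\y/\z in {5/0/1,6/0/3,7/0/4,8/0/2,6/1/5,7/1/6,5/3/7,6/3/8,7/3/9,8/3/10,6.5/2/11} \node at (\x,\y) {\z};
\node[draw=none] at (6.5,-0.8) {(b)};
\draw[very thick] (10,0)--(13,0); \draw[thick,dotted] (10,0)--(11.5,3); \draw[thick,dashed] (13,0)--(11.5,3);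
\foreach \x/\y/\z in {10/0/1,11/0/3,12/0/4,13/0/2,10.5/1/5,11/2/6,11.5/3/7,12.5/1/8,12/2/9,10/3/10,13/3/11} \node at (\x,\y) {\z};
\node[draw=none] at (11.5,-0.8) {(c)};
\end{tikzpicture}
\caption{Three ways to place three $4$-sets among $11$ points. Each set is drawn as a line through its four points: $B_1$ solid, $B_2$ dotted, $B_3$ dashed. The path (a) and the double overlap (b) leave one point uncovered; the triangle (c) leaves two.}
\label{fig:three}
\end{figure}

\begin{example}[Three blocks of size four]\label{ex:eleven}
Let $b=4$, $n=11$, $H=S_7\times A_4$ and $k=3$, with $B_1=\{1,2,3,4\}$. Theorem~\ref{thm:even} predicts depth $6$, so three blocks should bring $1_G$ within distance $5$ of $\omega_-$ but should not bring $\omega_+$ within distance $4$ of $\omega_-$. By Proposition~\ref{prop:intersections} the first requires $\omega_-|_D=1_D$ and the second requires $\omega_-|_D=\omega_+^*|_D$. Figure~\ref{fig:three} shows three attempts.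

(a) \emph{Path:} $B_2=\{1,5,6,7\}$, $B_3=\{2,8,9,10\}$. An element of $D$ fixes $1$ and $2$, the intersections of $B_1$ with $B_2$ and $B_3$, so it is trivial on $B_1$. It fixes $11$. Hence $D=\langle(5\,6\,7)\rangle\times\langle(8\,9\,10)\rangle$. On $D$ the character $\omega_-$ is the sign, which is trivial, so $\delta(1_G,\omega_-)\le5$. But $\omega_+^*$ is nontrivial on $(8\,9\,10)$, because $B_3$ has only one point in common with the other blocks.

(b) \emph{Double overlap:} $B_2=\{7,8,9,10\}$, $B_3=\{1,2,5,6\}$. Now $B_1$ and $B_3$ both have two shared points, and no $3$-cycle on them survives. An element of $D$ preserves $\{1,2\}$, $\{3,4\}$ and $\{5,6\}$, and evenness on $B_1$ and $B_3$ forces it to swap all three pairs or none. So $D=\langle\pi\rangle\times\operatorname{Alt}(B_2)$ with $\pi=(1\,2)(3\,4)(5\,6)$. Here $\omega_-(\pi)=\operatorname{sgn}((5\,6))\,\omega((1\,2)(3\,4))=-1$, while $\omega_+^*(\pi)=1$.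

(c) \emph{Triangle:} $B_2=\{1,5,6,7\}$, $B_3=\{2,7,8,9\}$. An element of $D$ fixes $1,2,7$, hence two points of each block, hence all nine points of $U$. But two points are left, $D=\langle(10\ 11)\rangle$, and $\omega_-$ is $-1$ on the generator while $\omega_+^*$ is $1$.

Lemma~\ref{lem:lower} shows that every configuration contains one of these three obstructions: a $3$-cycle, an element like $\pi$, or a transposition.

Now delete the point $11$, so that $n=10$ and $H=S_6\times A_4$. The triangle gives $D=1$, so $\Gamma$ is connected and $\Delta_{HH}\le4$ by Corollary~\ref{cor:basic}(b). Two blocks leave two points uncovered, and $\omega_-$ is $-1$ on their transposition, so $\delta(1_G,\omega_-)>3$. Hence the depth is $5$.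
\end{example}

The example suggests a count. Let $\operatorname{mult}(p)$ be the number of indices $i$ with $p\in B_i$. A point is \emph{shared} if $\operatorname{mult}(p)\ge2$, and \emph{private} to $B_i$ if $p\in B_i$ and $\operatorname{mult}(p)=1$. Since $\sum_p\operatorname{mult}(p)=bk$, the \emph{excess}
\[
\varepsilon=bk-|U|=\sum_{p\in U}(\operatorname{mult}(p)-1)
\]
is at least the number of shared points. To avoid a transposition in $D$ the blocks must cover at least $n-1$ points, which means $\varepsilon\le bk-n+1$. The path has excess $2$ and serves the distances from $G$ to $H$; the triangle has excess $3$ and serves the distances from $H$ to $H$. Even depth arises when the available excess $bk-n+1$ is exactly $2$, that is, when $n=bk-1$.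

\section{Characters that are far apart}\label{sec:lower}

\begin{lemma}\label{lem:lower}
\begin{itemize}
\item[(a)] If $k\ge1$ and $bk-n+1\le1$, then $\delta(1_G,\omega_-)>2k-1$.
\item[(b)] If $k\ge2$ and $bk-n+1\le2$, then $\delta(\omega_+,\omega_-)>2k-2$.
\end{itemize}
\end{lemma}

\begin{proof}
Consider a configuration $B_1,\dots,B_k$. If $n-|U|\ge2$, a transposition $\tau$ of two points outside $U$ lies in $\operatorname{Sym}(A_i)$ for every $i$. So $\tau\in D$, $\omega_-(\tau)=-1$ and $\omega_+^*(\tau)=1$. If $B_i'$ has three private points, a $3$-cycle $\gamma_i$ on them lies in $\operatorname{Alt}(B_i')$ and in $\operatorname{Sym}(A_l)$ for all $l\ne i$, so $\gamma_i\in D$.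

(a) Suppose $\delta(1_G,\omega_-)\le2k-1$. By Proposition~\ref{prop:intersections}(b) some configuration of $k$ blocks has $\omega_-|_D=1_D$. The transposition $\tau$ cannot exist, so $|U|\ge n-1$ and $\varepsilon\le1$. Then at most one point is shared, $B_1'$ has three private points, and $\omega_-(\gamma_1)=\omega(\gamma_1)\ne1$, a contradiction.

(b) Suppose $\delta(\omega_+,\omega_-)\le2k-2$. By Proposition~\ref{prop:intersections}(a) some configuration of $k$ blocks has $\omega_+^*|_D=\omega_-|_D$. Again $\tau$ cannot exist, so $\varepsilon\le2$, and the set $P$ of shared points has at most two elements.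

If $|B_1'\cap P|\le1$, then $\gamma_1$ exists. It lies in $\operatorname{Sym}(A_k)$ because $k\neq1$, so $\omega_+^*(\gamma_1)=1$, while $\omega_-(\gamma_1)=\omega(\gamma_1)\ne1$. If $|B_k'\cap P|\le1$, then $\gamma_k$ exists. It lies in $\operatorname{Sym}(A_1)$, so $\omega_-(\gamma_k)=\operatorname{sgn}(\gamma_k)=1$, while $\omega_+^*(\gamma_k)\ne1$. Both cases are impossible. This is where the factor $\omega$ is needed on both characters: it forces two shared points into each of the two end blocks.

Hence $P=\{p,q\}\subseteq B_1'\cap B_k'$ with $p\neq q$. Since $\varepsilon\le2$, both points have multiplicity exactly $2$, so they lie in no other block. Write $B_1'=\{p,q,y,z\}$ and $B_k'=\{p,q,y',z'\}$; the points $y,z$ are private to $B_1$ and $y',z'$ are private to $B_k$. Let $\pi=(p\,q)(y\,z)(y'\,z')$. It acts on $B_1'$ and on $B_k'$ as a double transposition, and it fixes $F_1$, $F_k$ and all other blocks pointwise. So $\pi\in D$. In $H_1$ it factors as $(y'\,z')\in\operatorname{Sym}(A_1)$ times $(p\,q)(y\,z)$, so $\omega_-(\pi)=-1$. In $H_k$ it factors as $(y\,z)\in\operatorname{Sym}(A_k)$ times $(p\,q)(y'\,z')$, so $\omega_+^*(\pi)=1$.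 This is a contradiction.
\end{proof}

\section{Fixed vectors of products of small alternating groups}\label{sec:fixed}

An upper bound on $\Delta_{GH}$ or $\Delta_{HH}$ must treat all pairs of characters, and $D$ is usually not trivial: in Example~\ref{ex:eleven}(a) it is $A_3\times A_3\le S_7$. The simplest way to give all restrictions to $D$ a common constituent is to show that all of them contain $1_D$.

We recall the facts needed. The irreducible characters $\chi^\lambda$ of $S_N$ are indexed by the partitions $\lambda=(\lambda_1\ge\lambda_2\ge\cdots)$ of $N$, identified with their Young diagrams; the conjugate partition $\lambda'$ lists the column lengths. For diagrams $\kappa\subseteq\lambda$, the difference $\lambda/\kappa$ is a \emph{horizontal strip} if it has at most one box in each column, equivalently $\lambda_1\ge\kappa_1\ge\lambda_2\ge\kappa_2\ge\cdots$, and a \emph{vertical strip} if it has at most one box in each row. An \emph{$s$-strip} is a horizontal or vertical strip with $s$ boxes; conjugation of partitions exchanges the two kinds. Pieri's rule, combined with Frobenius reciprocity, states that $\chi^\lambda|_{S_{N-s}\times S_s}$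 contains $\chi^\kappa\otimes1$ if and only if $\lambda/\kappa$ is a horizontal strip with $s$ boxes, and contains $\chi^\kappa\otimes\operatorname{sgn}$ if and only if $\lambda/\kappa$ is a vertical strip with $s$ boxes. Both $1$ and $\operatorname{sgn}$ are trivial on $A_s$, so for alternating groups either kind of strip will do.

\begin{lemma}\label{lem:fixed}
Let $D=\prod_i\operatorname{Alt}(C_i)\le S_a$, where the $C_i$ are disjoint subsets of an $a$-set, $u$ of size $4$ and $v$ of size $3$. Let $c=a-4u-3v\ge0$. Suppose that
\begin{itemize}
\item[(i)] ($u=0$ or $c+3v\ge6$) and ($v=0$ or $c\ge2$), or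
\item[(ii)] $(v,c)=(2,1)$.
\end{itemize}
Then every irreducible representation of $S_a$ has a nonzero vector fixed by $D$.
\end{lemma}

\begin{proof}
Let $V$ afford $\chi^\lambda$ for $S_N$, let $C$ be an $s$-subset, and let $\lambda/\kappa$ be an $s$-strip. By Pieri's rule $V$ contains a subspace fixed pointwise by $\operatorname{Alt}(C)$ on which the symmetric group of the complement of $C$ acts with character $\chi^\kappa$. The other factors of $D$ lie in that symmetric group, so we can repeat the step inside this subspace. It therefore suffices to remove from any partition of $a$ first $u$ successive $4$-strips and then $v$ successive $3$-strips.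

If $\lambda_1\ge s$, shorten each of the $s$ rightmost columns by one box. The column lengths remain weakly decreasing, so this removes a horizontal $s$-strip. By conjugation, a vertical $s$-strip can be removed if $\lambda_1'\ge s$. If neither inequality holds, then $\lambda$ lies in an $(s-1)\times(s-1)$ square. So a $4$-strip can be removed from every partition of size at least $10$, and a $3$-strip from every partition of size at least $5$.

(i) Before each removal of a $4$-strip the size is at least $c+3v+4\ge10$. Before each removal of a $3$-strip it is at least $c+3\ge5$.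

(ii) Here $c+3v+4=11$, so the $4$-strips can be removed, and a partition $\lambda$ of $7$ is left. A partition of $4$ other than $(2,2)$ has a row or a column of length at least $3$, so a $3$-strip can be removed from it. It is thus enough to reach from $\lambda$, by a $3$-strip, a partition of $4$ other than $(2,2)$. The $15$ partitions of $7$ are $(4,1,1,1)$, which is self-conjugate, the seven partitions
\[
(7),\ (6,1),\ (5,2),\ (4,3),\ (5,1,1),\ (4,2,1),\ (3,3,1),
\]
and their conjugates. Since $(2,2)$ is self-conjugate, we need only treat these eight. The difference $\lambda/(3,1)$ is a horizontal strip exactly when $\lambda_1\ge3\ge\lambda_2\ge1\ge\lambda_3$ and $\lambda_4=0$, which holds for the last six partitions displayed. Finally, $(7)/(4)$ and $(4,1,1,1)/(2,1,1)$ are horizontal strips.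
\end{proof}

\begin{remark}
Some condition on $c$ is needed. The vectors fixed by $A_s$ span the trivial and sign components for $S_s$, so for a single factor $A_s$ a fixed vector exists only if an $s$-strip can be removed. Hence $A_3\le S_4$ has no fixed vector for $\lambda=(2,2)$ (here $u=0$, $v=1$, $c=1$), and $A_4\le S_9$ has none for $\lambda=(3,3,3)$ (here $u=1$, $v=0$, $c=5$).
\end{remark}

\section{Proofs of Theorems~\ref{thm:even} and~\ref{thm:all}}\label{sec:proofs}

\begin{lemma}\label{lem:upper}
Let $B_1,\dots,B_k$ be a configuration with $D=\prod_i\operatorname{Alt}(C_i)$, where the $C_i$ are disjoint sets, $u$ of size $4$ and $v$ of size $3$, and where $u$, $v$ and $c=a-4u-3v$ satisfy \textup{(i)} or \textup{(ii)} of Lemma~\ref{lem:fixed}.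
\begin{itemize}
\item[(a)] If all $C_i$ lie in $A_1$, then $\Gamma$ is connected and $\Delta_{GH}\le2k-1$.
\item[(b)] If all $C_i$ lie in $A_1\cap A_k$, then $\Gamma$ is connected and $\Delta_{HH}\le2k-2$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) By Lemma~\ref{lem:fixed}, $\theta|_D$ contains $1_D$ for every $\theta\in\operatorname{Irr}(\operatorname{Sym}(A_1))$. The restriction to $D$ of any nonzero character of $H$ or $G$ factors through the restriction to $\operatorname{Sym}(A_1)$, so it contains $1_D$. By Proposition~\ref{prop:intersections}(b), $\delta(\chi,\beta)\le2k-1$ for all $\chi$ and $\beta$.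

(b) The same argument in $\operatorname{Sym}(A_k)$, which also has degree $a$, shows that ${}^{g_k}\alpha|_D$ contains $1_D$ for every $\alpha\in\operatorname{Irr}(H)$. By Proposition~\ref{prop:intersections}(a), $\delta(\alpha,\beta)\le2k-2$ for all $\alpha$ and $\beta$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:even}]
Take $k=m$ blocks; the available excess is $bm-n+1=2$. We spend it on a path. Choose $B_1,\dots,B_m$ with $B_1\cap B_2=B_1'\cap B_2'=\{p\}$ and $B_1\cap B_3=B_1'\cap B_3'=\{q\}$, where $p\ne q$, and with all other pairwise intersections empty. This needs $m\ge3$, and it uses $bm-2=n-1$ points.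

An element of $D$ preserves every block, so it fixes $p$, $q$ and the point outside $U$. It fixes every $F_i$ pointwise. On $B_1'$ it is even and fixes two points, so it is trivial there. On $B_2'$ and $B_3'$ it is even and fixes one point. Therefore $D$ is contained in
\[
\operatorname{Alt}(B_2'\setminus\{p\})\times\operatorname{Alt}(B_3'\setminus\{q\})\times\prod_{i=4}^m\operatorname{Alt}(B_i').
\]
Each factor moves only points private to one block $B_i$ and lies in $\operatorname{Alt}(B_i')$, so it is contained in $D$, and equality holds. The factors act on subsets of $A_1$, with $u=m-3$, $v=2$ and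
\[
c=b(m-1)-1-4(m-3)-6=(b-4)(m-1)+1 .
\]
If $b=4$, then $c=1$ and condition (ii) of Lemma~\ref{lem:fixed} holds. If $b\ge5$, then $c\ge3$ and condition (i) holds. By Lemma~\ref{lem:upper}(a), $\Gamma$ is connected and $\Delta_{GH}\le2m-1$. By Lemma~\ref{lem:lower}(b) with $k=m$, the finite distance $\delta(\omega_+,\omega_-)$ exceeds $2m-2$, so $\Delta_{HH}>2m-2$. Proposition~\ref{prop:distance} gives $d_G(H)=2m$.
\end{proof}

\begin{remark}
The hypothesis $m\ge3$ cannot be dropped. Let $m=2$, $b=4$, so $H=S_3\times A_4<S_7$, and consider two blocks. If $|B_1\cap B_2|\ge3$, two points lie outside $U$ and $\omega_-$ is $-1$ on their transposition. If $|B_1\cap B_2|=1$, then $\omega_-\ne1$ on a $3$-cycle on $B_1\setminus B_2$. If $|B_1\cap B_2|=2$, then $\omega_-(\pi)=-1$ for the element $\pi$ of Example~\ref{ex:eleven}(b). So $\delta(1_G,\omega_-)>3$. The intersection of all conjugates of $H$ is a normal subgroup of $S_7$ inside $H$, hence trivial, so $\Gamma$ is connected. Thus $\Delta_{GH}\ge5$, $\Delta_{HH}\ge4$ and $d_G(H)\ge5$.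
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
Let $b=4$, so $B_i=B_i'$ and $a=n-4$. If $n\equiv3\pmod4$, then $n=4m-1$ with $m=\lfloor n/4\rfloor+1\ge3$, and Theorem~\ref{thm:even} gives depth $2m=2\lfloor n/4\rfloor+2$. Otherwise $n=4M-2-t$ with $t\in\{0,1,2\}$ and $M=\lfloor n/4\rfloor+1\ge3$, and we must show $d_G(H)=2M-1$.

For $k=M-1$ we have $4k-n+1=t-1\le1$, so $\delta(1_G,\omega_-)>2M-3$ by Lemma~\ref{lem:lower}(a). It remains to find a configuration of $M$ blocks to which Lemma~\ref{lem:upper}(b) applies. Then $\Gamma$ is connected, $\Delta_{GH}>2M-3$ and $\Delta_{HH}\le2M-2$, and Proposition~\ref{prop:distance} gives depth $2M-1$.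

For $k=M$ the available excess is $4M-n+1=3+t$, enough for a triangle; here we use $M\ge3$, that is, $n\ge8$. By a \emph{triangle} we mean blocks $B_1,B_2,B_M$ with $B_1\cap B_M=\{p\}$, $B_1\cap B_2=\{q\}$, $B_2\cap B_M=\{r\}$ and $p,q,r$ distinct. It covers $12-3=9$ points. An element of $D$ fixes $p,q,r$, so it is even on each of the three blocks and fixes two points there; hence it fixes all nine points. The remaining excess $t$ is spent by passing other blocks through $p$, so that the configuration fits into $n$ points.

\emph{Case $M\ge3+t$.} Of the other $M-3$ blocks, let $t$ consist of $p$ and three new points each, and let $M-3-t$ consist of four new points each. The number of points covered is $9+3t+4(M-3-t)=4M-3-t=n-1$, so the uncovered point is fixed by $D$. An element of $D$ is even on the new points of each further block, because $p$ is fixed. Conversely, an even permutation of the new points of one block lies in $D$, because these points are private. So $D$ is the product of the alternating groups on these sets of new points, which lie in $A_1\cap A_M$. Here $u=M-3-t$, $v=t$ and $c=(4M-6-t)-4(M-3-t)-3t=6$, so condition (i)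 of Lemma~\ref{lem:fixed} holds.

\emph{Case $3\le M<3+t$.} Then $(M,t)$ is $(3,1)$, $(3,2)$ or $(4,2)$, and $n$ is $9$, $8$ or $12$. For $n=9$ the triangle covers all points and $D=1$. For $n=8$ take $B_1=\{1,2,3,4\}$, $B_2=\{1,2,5,6\}$, $B_3=\{1,3,5,7\}$. The sets $\{i:p\in B_i\}$ for $p=1,\dots,8$ are $\{1,2,3\}$, $\{1,2\}$, $\{1,3\}$, $\{1\}$, $\{2,3\}$, $\{2\}$, $\{3\}$, $\emptyset$. They are distinct and preserved by $D$, so $D=1$. When $D=1$, condition (i) holds with $u=v=0$. For $n=12$ take a triangle $B_1,B_2,B_4$ and let $B_3$ consist of $p$ and the three remaining points. Then $D$ is the alternating group on these three points, with $u=0$, $v=1$ and $c=8-3=5$, and condition (i) holds. This proves the formula.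

For $q\ge2$ the formula gives depth $2q+1$ at $n=4q$ and depth $2q+2$ at $n=4q+3$, so every integer from $5$ on occurs in a symmetric group of degree at least $8$. Depth $4$ occurs by Theorem~\ref{thm:four}, and depths $1$, $2$, $3$ occur by Example~\ref{ex:small}. All the groups $G$ involved are almost simple.
\end{proof}

\begin{thebibliography}{1}
\bibitem{Burness} Timothy C. Burness, \emph{On the depth of subgroups of simple groups}, arXiv:2503.23845 (2025).
\end{thebibliography}
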